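# Transversality of sections on a very general rational elliptic surface

We work over $\mathbb C$ throughout.

## 1. A first guess, tested on lines and on cubics with a double point

Take a pencil of plane cubics with nine distinct base points $p_1,\dots,p_9$ and blow these points up. The result is a surface $R$ with a map $\pi:R\to\mathbb P^1$ whose fibers are the members of the pencil. Write $H$ for the pulled-back class of a line and $E_i$ for the exceptional curve over $p_i$. Then $\operatorname{Pic}R$ is free on $H,E_1,\dots,E_9$, with $H^2=1$, $E_i^2=-1$ and all other products $0$; linear and numerical equivalence agree. The class of a fiber is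
$$F=3H-\sum_{i=1}^9E_i=-K_R .$$

**Definition.** A *section* is a curve $s\subset R$ such that $\pi|_s:s\to\mathbb P^1$ is an isomorphism. Two distinct sections *meet transversely* if at every common point their local intersection multiplicity is $1$, so that $\#(s_1\cap s_2)=s_1\cdot s_2$.

A section satisfies $s\cdot F=1$ and is a smooth rational curve, so adjunction gives $-2=s^2+K_R\cdot s=s^2-1$, that is, $s^2=-1$. It is rigid: it cannot be moved inside $R$.

The question is whether any two distinct sections of a general $R$ meet transversely. The positive answer is stated as a conjecture in François Greer, Joseph Helfer, John Sheridan, "Severi curves of rational elliptic surfaces", arXiv:2306.03200 (2023). One would first guess: yes. Tangency is a coincidence, so a general pencil should avoid it. Out of habit one would also guess that "general" means "outside one proper Zariski-closed set of pencils". We shall see that the first guess is right and the second is wrong.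

Let us test. The curves $E_1$ and $E_2$ are sections ($E_i\cdot F=1$), and they are disjoint. If $L_{12}$ is the strict transform of the line through $p_1,p_2$ and no other base point lies on it, its class is $H-E_1-E_2$ and $L_{12}\cdot F=3-2=1$. We have $L_{12}\cdot E_1=1$, $L_{12}\cdot L_{34}=1$, $L_{12}\cdot L_{13}=0$. When the intersection number is $0$ or $1$ there is nothing to prove. The first interesting number is $2$.

Consider the class
$$D_0=3H-2E_1-E_2-\dots-E_7,\qquad D_0^2=9-4-6=-1,\quad D_0\cdot F=9-2-6=1,\quad D_0\cdot E_1=2.$$
Section 2 will show that when all fibers of $\pi$ are irreducible, this class contains exactly one section $s$. Its image in the plane is a cubic through $p_2,\dots,p_7$ with a double point at $p_1$, and the points of $s\cap E_1$ are the tangent directions of this cubic at $p_1$. So $s$ and $E_1$ are transverse when the tangent cone at $p_1$ consists of two distinct lines, and tangent when it is a double line, as for a cusp.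

Now count. The cubics singular at a given $p_1$ form a $\mathbb P^6$, and inside it the condition that the quadratic part at $p_1$ has rank at most $1$ is one nontrivial equation: dimension $5$. With $p_1$ varying, dimension $7$. With six further points on the cubic, dimension $7+6=13$. The $7$-tuples $(p_1,\dots,p_7)$ form a space of dimension $14$, so for general $p_1,\dots,p_7$ the double point has two distinct tangents. For this pair the guess holds.

Exceptions do occur, even on surfaces whose singular fibers are all as mild as possible. Let $Q\subset\mathbb P^2$ be a smooth quartic with a line $\ell$ meeting it in one point with multiplicity $4$; the Fermat quartic $x^4+y^4+z^4=0$ with $\ell=\{y=\zeta z\}$, $\zeta^4=-1$, will do, since the equation restricts to $x^4$. Let $X\to\mathbb P^2$ be the double cover branched along $Q$. By the classical description of del Pezzo surfaces of degree $2$, $X$ is a blow-up of the plane in $7$ points, $-K_X$ is the pullback of a line, and any given $(-1)$-curve can be taken as $E_1$. Over $\ell$ the cover is $w^2=x^4$, so the preimage of $\ell$ is $A+A'$ with $A,A'$ the curves $w=\pm x^2$. These are smooth rational, $A\cdot(-K_X)=1$, so $A^2=-1$ and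 $A\cdot A'=A\cdot(-K_X)-A^2=2$; they meet in one point only, so they are tangent there. Take $A=E_1$; then $A'=-K_X-E_1$ has class $D_0$.

Let $q$ be a point off $Q$, off all bitangents, and off all lines meeting $Q$ somewhere with multiplicity at least $3$. Pull back the lines through $q$. A line transverse to $Q$ gives a smooth genus-one curve. Every other line through $q$ is simply tangent to $Q$ at exactly one point, and gives an irreducible curve with one node. The number of these tangent lines is the class of $Q$, which is $4\cdot3=12$, each counted once by the choice of $q$. Each member $C$ satisfies $C\cdot E_i=1$, so it maps isomorphically to a plane cubic. A $(-1)$-curve maps isomorphically to a line whose preimage splits, that is, to a line meeting $Q$ with even multiplicity everywhere. Hence the two preimages $p_8,p_9$ of $q$ lie on no $E_i$. We obtain a pencil of cubics with nine distinct base points and exactly twelve singular members, all irreducible and nodal. The sections $E_1$ and $A'$ of the resulting surface are tangent.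

So some pencils must be excluded. The real task is to control all pairs of sections at once.

## 2. Pencils, the lattice $E_8$, and three theorems

Let $\mathrm{Gr}=\mathrm{Gr}(2,10)$ be the variety of pencils of plane cubics, of dimension $2\cdot 8=16$. Let $\mathrm{Disc}\subset\mathbb P^9=|\mathcal O_{\mathbb P^2}(3)|$ be the discriminant hypersurface of singular cubics, of degree $12$. A textbook fact: the smooth points of $\mathrm{Disc}$ are exactly the cubics whose only singularity is one node. Such a cubic is irreducible, because a reducible cubic has at least two singular points or one worse than a node.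

**Definition.** $\mathrm{Gr}^\circ\subset\mathrm{Gr}$ is the set of pencils with $9$ distinct base points that meet $\mathrm{Disc}$ in $12$ distinct points. It is Zariski open and nonempty. A *very general* pencil is one outside a countable union of proper Zariski-closed subsets of $\mathrm{Gr}$.

For instance, the pencils built from $Q$ and $q$ in Section 1 lie in $\mathrm{Gr}^\circ$. Let $\Lambda\in\mathrm{Gr}^\circ$. A line meeting a hypersurface of degree $12$ in $12$ distinct points is transverse to it at smooth points. So the singular members of $\Lambda$ are exactly $12$ irreducible nodal cubics, and **all fibers of $\pi$ are irreducible**. Two members meet in $9$ distinct points, hence with multiplicity one at each, so every member is smooth at all base points.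

**Eight points determine the pencil.** This lets us replace pencils by $8$-tuples of points. Let $\Lambda\in\mathrm{Gr}^\circ$, let $C$ be a smooth member and $C'$ another member; as divisors on $C$, $C'|_C=p_1+\dots+p_9$. Let $G$ be a cubic through $p_1,\dots,p_8$. If $p_9\notin G$, then $G\not\supset C$ and $G|_C=p_1+\dots+p_8+q$, which is linearly equivalent to $p_1+\dots+p_9$; so $q\sim p_9$ on a curve of genus one, $q=p_9$, a contradiction. So $G$ passes through $p_9$. If $G\neq C$, then $G|_C$ and $C'|_C$ are sections of $\mathcal O_C(3)$ with the same divisor, hence proportional; so some combination $G-\lambda C'$ of the equations vanishes on $C$ and is a multiple of the equation of $C$. Thus $G\in\Lambda$. The cubics through $p_1,\dots,p_8$ form exactly the $2$-dimensional space $\Lambda$, and since $10-2=8$ these points impose independent conditions. The same holds for any $8$ of the base points.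

**Definition.** $U\subset(\mathbb P^2)^8$ is the set of $p=(p_1,\dots,p_8)$ that impose independent conditions on cubics and whose pencil $\Lambda_p$ of cubics through them lies in $\mathrm{Gr}^\circ$. The ninth base point is denoted $p_9$.

Both conditions are open, so $U$ is open in $(\mathbb P^2)^8$, irreducible of dimension $16$. By the previous paragraph $U\to\mathrm{Gr}^\circ$, $p\mapsto\Lambda_p$, is surjective with finite fibers (orderings of the base points). Write $R_p$ for the surface of $\Lambda_p$.

**Definition.** $M=F^\perp/\mathbb ZF$. For $v\in M$ represented by $D$, put $h(v)=-D^2$; this is well defined because $F^2=F\cdot D=0$.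

Adding a multiple of $F$ removes the $E_9$-term, so each $v$ has a unique representative
$$D=aH+\sum_{i=1}^8c_iE_i,\qquad 0=D\cdot F=3a+\sum_i c_i .\tag{1}$$
So $v$ is determined by $c(v)=(c_1,\dots,c_8)\in\mathbb Z^8$, and $v\mapsto c(v)$ is an injective homomorphism with image $\{c: 3\mid\sum c_i\}$. Moreover
$$h(v)=\sum c_i^2-\tfrac19\Big(\sum c_i\Big)^2\ \ge\ \tfrac19\sum c_i^2$$
by Cauchy–Schwarz, so $h$ is positive definite. It takes even values, since $D^2\equiv D\cdot K_R=0\pmod 2$. Its determinant is $3^2\cdot(1-\frac89)=1$. So $M$ is the $E_8$ lattice.

If $s_1\ne s_2$ are sections and $v=[s_1-s_2]$, then $h(v)=-(s_1-s_2)^2=2+2s_1\cdot s_2$, so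
$$s_1\cdot s_2=\tfrac{h(v)}2-1 .\tag{2}$$
Examples: $[E_1-E_2]$ has $h=2$ and intersection number $0$; $[L_{12}-E_1]=[H-2E_1-E_2]$ has $h=-(1-4-1)=4$ and number $1$; $[D_0-E_1]=[3H-3E_1-E_2-\dots-E_7]$ has $h=-(9-9-6)=6$ and number $2$.

**Lemma 1.** Let $p\in U$ and fix a section $s_0$ of $R_p$. Then $s\mapsto[s-s_0]$ is a bijection from sections to $M$. In particular $[s_1-s_2]\ne0$ for distinct sections.

*Proof.* Injectivity: let $s_1\neq s_2$ and suppose $s_1\equiv s_2+kF$. Then $-1=s_1^2=-1+2k$, so $k=0$ and $s_1\cdot s_2=s_2^2=-1$, impossible for distinct irreducible curves. Surjectivity: let $D$ represent $v$. The class $D+s_0$ has degree $1$ on the generic fiber, a smooth curve of genus one over $\mathbb C(t)$, so it is represented there by a unique rational point. The closure of that point is an irreducible curve $s$, finite and birational over the normal curve $\mathbb P^1$, hence a section. Now $D+s_0-s$ is trivial on the generic fiber, so it is equivalent to a vertical divisor. All fibers are irreducible, so it is a multiple of $F$, and $v=[s-s_0]$. $\square$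

We write $s=s_0+v$ for the section with $[s-s_0]=v$. So for $p\in U$ there are countably infinitely many sections. Also, the class $D_0$ of Section 1 contains exactly one section: take $v=[D_0-E_1]$ and $s_0=E_1$, so $s\equiv D_0+kF$, and $-1=s^2=-1+2k$ gives $k=0$.

**Theorem 1.** There is a countable union of proper Zariski-closed subsets of $\mathrm{Gr}$ such that for every pencil outside it, any two distinct sections of $R\to\mathbb P^1$ meet transversely.

**Theorem 2.** For a very general pencil:

* (a) No two distinct sections meet on a singular fiber. For any countable $S\subset\mathbb C$ fixed in advance, no two distinct sections meet on a smooth fiber with $j$-invariant in $S$ (the excluded set of pencils depends on $S$).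
* (b) Let $s_0$ and $s_i=s_0+v_i$ $(1\le i\le k)$ be distinct sections, $k\ge1$. If $\operatorname{rk}\langle v_1,\dots,v_k\rangle\ge2$, there is no point common to all of them. If $\langle v_1,\dots,v_k\rangle=\mathbb Zv$, there are exactly $h(v)/2-1$ points common to all of them.
* (c) Fix a zero section $O$ and let $P=O+v$ with $v\ne0$. The number of $t$ at which $P(t)$ has exact order $d$ is $\frac{h(v)}2d^2\prod_{\ell\mid d}(1-\ell^{-2})$ for $d\ge2$ (product over primes $\ell$), and $h(v)/2-1$ for $d=1$.

Moreover, for each fixed $v\ne0$, the locus of $\Lambda\in\mathrm{Gr}^\circ$ with an ordering of the base points such that $s_0+v$ and $s_0$ are not transverse is empty or a hypersurface (in $U$).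

**Theorem 3.** Fix any $0\ne v\in M$. The set of (marked) pencils for which $s_0+nv$ and $s_0$ are tangent somewhere for some $n\ge1$ is dense in the classical topology. Hence the set of pencils for which the conclusion of Theorem 1 holds contains no nonempty open subset, Zariski or classical.

A marked pencil is a point of $U$. Theorem 1 answers the question: the conjecture is true. Theorem 3 says that the countable union cannot be replaced by one proper closed set.

## 3. Where a count of tangent branches stalls

Let us try to treat every pair as we treated $E_1$ and $D_0$. Fix $v\ne0$ and represent it by $D$. The section $s_0+nv$ has class $s_0+nD+kF$, and the condition that its square be $-1$ reads $2nD\cdot s_0+n^2D^2+2k=0$, so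
$$k=\tfrac{n^2}2h(v)-n\,D\cdot s_0 .$$
Its degree in the plane grows like $\frac32h(v)n^2$. For $s_0=E_1$ we must show that a plane curve of huge degree, with prescribed multiplicities at the $p_i$, has branches with distinct tangents at $p_1$.

For the cubic we could list all curves with a bad tangent cone, because cubics with a double point at $p_1$ form a linear system of known dimension and one explicit equation cuts out the bad ones. In general the curve is the single rigid curve in its class. The pairs (points $p$, curve) form a family of dimension exactly $16$, one curve for each $p$. To count, we would need that the pairs with two tangent branches form a family of dimension at most $15$. But that says precisely that not every curve of the family is bad, which is what we want to prove. Since non-transversality of one fixed class will turn out to be a closed condition on $p$, one good $p$ per class would suffice; but nothing so far produces it, and there are infinitely many classes.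

The way out is to stop looking at the curve $s$. Two sections agree over $t$ when they hit the fiber $C_t$ in the same point, and this can be read on $C_t$ alone: the line bundle $\mathcal O(s_1-s_2)$ must be trivial on $C_t$. If $[s_1-s_2]=v$ is represented as in (1), the condition is
$$\mathcal O_{C_t}(a)\otimes\mathcal O_{C_t}\Big(\sum_{i\le8}c_ip_i\Big)\cong\mathcal O_{C_t}.\tag{3}$$
For $v=[L_{12}-E_1]$ it reads $2p_1+p_2\sim\mathcal O_C(1)$: the line $p_1p_2$ is tangent to $C$ at $p_1$, which happens for exactly one member of the pencil, as it should. For $v=[D_0-E_1]$ it reads $3p_1+p_2+\dots+p_7\sim\mathcal O_C(3)$.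

In (3) the degree of $s$ has disappeared; only the integers $c_i$ remain. And now we can reverse the roles: instead of fixing the points and moving $C$ in the pencil, **fix the cubic $C$ and move the eight points along it**. Then the left side of (3) is a sum with integer coefficients in the group $\operatorname{Pic}C$, and its derivative in the $p_i$ is visibly nonzero as soon as $c\ne0$. The remaining sections turn this into a proof.

## 4. Eight points on a cubic: one space, two projections

**Definition.** $\mathcal X=\{(p,C):p\in U,\ C\ni p_1,\dots,p_8\}\subset U\times\mathbb P^9$, with the scheme structure given by the eight equations.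

For $p\in U$ the eight linear conditions on $C$ are independent, so $\mathcal X$ is the projectivization of a rank-$2$ bundle on $U$: a $\mathbb P^1$-bundle with fiber $\Lambda_p$, smooth of dimension $17$.

**Definition.** $B\subset\mathbb P^9$ is the open set of integral cubics that are smooth or have one node as only singularity; it is the complement of $\operatorname{Sing}(\mathrm{Disc})$. Let $f:\mathcal C\to B$ be the universal cubic, $\mathcal C^{sm}$ its relative smooth locus, and $V=\mathcal C^{sm}\times_B\dots\times_B\mathcal C^{sm}$ with $8$ factors.

A point of $V$ is a cubic $C\in B$ with $8$ smooth points on it, coincidences allowed. $V$ is smooth over $B$ of relative dimension $8$, so $\dim V=9+8=17$.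

**Step 1: $\mathcal X$ is an open subscheme of $V$.** This is what allows us to use both projections at once. Consider the $8$-fold fiber product over $\mathbb P^9$ of the universal cubic, that is, $\{(p,C):p_i\in C\}\subset(\mathbb P^2)^8\times\mathbb P^9$ with the eight equations. $V$ is its open part where $C\in B$ and the $p_i$ are smooth on $C$. $\mathcal X$ is its open part over $U\subset(\mathbb P^2)^8$. By Section 2, for $p\in U$ all members of $\Lambda_p$ lie in $B$ and are smooth at the $p_i$. So $\mathcal X\subset V$, and it is open.

So a neighborhood of a point of $\mathcal X$ contains both the direction of the pencil ($p$ fixed) and the eight directions of the fiber of $V\to B$ ($C$ fixed).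

## 5. The Jacobian family and the submersions $\sigma_v$

Let $J=\operatorname{Pic}^0_{\mathcal C/B}$. Since $\mathcal C\to B$ is projective and flat with geometrically integral fibers, the Picard scheme exists and is separated; it is smooth because $H^2(C,\mathcal O_C)=0$ (see Bosch–Lütkebohmert–Raynaud, *Néron Models*, §§8.2, 8.4). So $J$ is a smooth separated group scheme over $B$ of relative dimension $h^1(\mathcal O_C)=1$ with connected fibers: an elliptic curve over a smooth $C$, and $\mathbb C^*$ over a nodal $C$. Its zero section is denoted $0_J\cong B$; the tangent space of each fiber of $\operatorname{Pic}$ at any point is $H^1(\mathcal O_C)$, by translation.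

**Step 2: the Abel map $\alpha:\mathcal C^{sm}\to\operatorname{Pic}^1_{\mathcal C/B}$, $x\mapsto\mathcal O_C(x)$, is an isomorphism.** We need this to compare points with line bundles scheme-theoretically, not just pointwise. Let $C\in B$; then $\omega_C\cong\mathcal O_C$. If $L$ has degree $1$ on $C$, then $h^1(L)=h^0(L^{-1})=0$ and $h^0(L)=1$ by Riemann–Roch. Its section vanishes on an effective Cartier divisor of degree $1$, that is, at one point $x$ whose maximal ideal is principal, so $x$ is a smooth point and $L\cong\mathcal O_C(x)$. Since $h^0(L)=1$, $x$ is unique. So $\alpha$ is bijective on geometric points of fibers. Its differential on a fiber, $T_xC=H^0(\mathcal O_x(x))\to H^1(\mathcal O_C)$, is the coboundary of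
$$0\to\mathcal O_C\to\mathcal O_C(x)\to\mathcal O_x(x)\to0 .$$
Since $h^0(\mathcal O_C)=h^0(\mathcal O_C(x))=1$, the map $H^0(\mathcal O_C)\to H^0(\mathcal O_C(x))$ is onto, so the coboundary is injective, hence an isomorphism of lines. So $\alpha$ is a morphism of smooth $B$-schemes, étale and universally bijective, hence an isomorphism.

**Definition.** For $v\in M$ with representative (1), let
$$\sigma_v:V\to J,\qquad (C,p_1,\dots,p_8)\mapsto\mathcal O_C(a)\otimes\mathcal O_C\Big(\sum_{i\le8}c_ip_i\Big).$$

The degree is $3a+\sum c_i=0$, so this lands in $J$, and $\sigma_{v+w}=\sigma_v+\sigma_w$. For $v=[E_1-E_2]$ it is $\mathcal O_C(p_1-p_2)$.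

**Lemma 2.** If $v\ne0$, then $\sigma_v:V\to J$ is smooth. If $v,w$ are linearly independent, then $(\sigma_v,\sigma_w):V\to J\times_BJ$ is smooth. Both remain true after base change to any $B'\to B$.

*Proof.* Source and target are smooth over $B$, so the map is smooth once its differential along the fibers over $B$ is surjective. With $C$ fixed, $\mathcal O_C(a)$ is constant and the differential of $\sigma_v$ at $(p_1,\dots,p_8)$ is
$$\sum_ic_i\,\alpha_i:\ \bigoplus_{i\le8}T_{p_i}C\to H^1(\mathcal O_C),$$
where $\alpha_i$ is the differential of the Abel map at $p_i$, an isomorphism by Step 2. It is surjective because some integer $c_i$ is nonzero and we are in characteristic $0$. For the pair, identify each $T_{p_i}C$ with $H^1(\mathcal O_C)$ by $\alpha_i$; the differential becomes the $2\times8$ matrix with rows $c(v),c(w)$, of rank $2$ because $c$ is injective and linear. Smoothness is stable under base change. $\square$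

## 6. The meeting locus $Z_v$ and the proof of Theorem 1

**Definition.** For $v\ne0$ let $Z_v=\mathcal X\cap\sigma_v^{-1}(0_J)$, with $\sigma_v^{-1}(0_J)$ the scheme-theoretic preimage. Its fiber over $p\in U$ is a subscheme $(Z_v)_p\subset\Lambda_p=\mathbb P^1$.

For $v=[L_{12}-E_1]$, $Z_v$ is the set of $(p,C)$ with the line $p_1p_2$ tangent to $C$ at $p_1$.

**Step 3: $Z_v$ is smooth of pure dimension $16$, or empty.** This is the geometric heart: the locus of meetings has no singularities. The preimage $\sigma_v^{-1}(0_J)$ is the base change of the smooth morphism $\sigma_v$, of relative dimension $8-1=7$, along the zero section $B\to J$. So it is smooth over $B$ of relative dimension $7$, smooth of dimension $9+7=16$, and $Z_v$ is open in it by Step 1.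

**Lemma 3.** Let $p\in U$, let $s_1\ne s_2$ be sections of $R_p$ and $v=[s_1-s_2]$. Then $v\ne0$, and $\pi$ identifies the scheme $s_1\cap s_2$ with $(Z_v)_p\subset\Lambda_p$.

*Proof.* We have $v\ne0$ by Lemma 1. At each base point, two members of the pencil are local coordinates, so the blow-up is $R_p=\{(x,C):x\in C\}\subset\mathbb P^2\times\Lambda_p$. This is the pullback of $\mathcal C\to B$ along $\Lambda_p\subset B$, and $E_i=\{p_i\}\times\Lambda_p$. So for the representative (1) the section $\sigma_v|_{\Lambda_p}$ of $J|_{\Lambda_p}$ is the one defined by the line bundle $\mathcal O_{R_p}(D)$. Any other representative $D+kF$ defines the same section, because $\mathcal O_{R_p}(F)$ is pulled back from $\Lambda_p$.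

Since $s_j\cdot F=1$, each fiber is smooth at its point on $s_j$, so $s_1,s_2$ are morphisms $\Lambda_p\to R_p^{sm}$ over $\Lambda_p$. By the Abel isomorphism, $s_1$ and $s_2$ agree on a scheme $T\to\Lambda_p$ if and only if the pullback to $T$ of the section of $J$ defined by $\mathcal O(s_1)\otimes\mathcal O(s_2)^{-1}$ is zero. That section is $\sigma_v|_{\Lambda_p}$, as $s_1-s_2$ represents $v$. So the equalizer of $s_1,s_2$ is $(Z_v)_p$. On the other hand, if $s_1\circ f_1=s_2\circ f_2$ for $f_1,f_2:T\to\Lambda_p$, applying $\pi$ gives $f_1=f_2$. So the equalizer is also $s_1\times_{R_p}s_2=s_1\cap s_2$. $\square$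

Local intersection multiplicities are the lengths of the local rings of $s_1\cap s_2$. Hence
$$s_1,s_2\text{ meet transversely}\iff(Z_v)_p\text{ is reduced}.\tag{4}$$

**Step 4: proof of Theorem 1.** The purpose is to apply generic smoothness to $Z_v\to U$. Let $v\ne0$. Since $Z_v$ is smooth of pure dimension $16=\dim U$ (or empty) and the characteristic is $0$, there is a dense open $U_v\subset U$ over which $Z_v\to U$ is smooth of relative dimension $0$, possibly with empty fibers. So $(Z_v)_p$ is reduced for $p\in U_v$. Let $Y_v\subset\mathrm{Gr}$ be the closure of the image of $U\setminus U_v$. As $\dim(U\setminus U_v)\le15<16=\dim\mathrm{Gr}$, it is a proper closed subset.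

Let $\Lambda$ be a pencil outside $(\mathrm{Gr}\setminus\mathrm{Gr}^\circ)\cup\bigcup_{v\ne0}Y_v$, a countable union of proper closed subsets since $M$ is countable. Order its base points to get $p\in U$. Then $p\in U_v$ for every $v\ne0$. If $s_1\ne s_2$ are sections of $R_p$, then $v=[s_1-s_2]\ne0$, the scheme $(Z_v)_p$ is reduced, and by (4) $s_1,s_2$ meet transversely. $\blacksquare$

## 7. Singular fibers, triple points and torsion

We now prove Theorem 2 (a)–(c). In each case a family of dimension at most $15$ cannot dominate $U$; the closure of its image in $\mathrm{Gr}$ is proper, and we exclude it, countably many times. We also exclude the pencils excluded in Theorem 1.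

**Step 5: part (a).** We bound the part of $Z_v$ lying over special cubics. Let $B'\subset B$, with its reduced structure, be the locus of nodal curves, or the locus of smooth curves with $j=j_0$. Each has dimension $8$: the first is $\mathrm{Disc}\cap B$, the second a fiber of the nonconstant function $j$ on the $9$-dimensional irreducible variety of smooth cubics. By Lemma 2 over $B'$, $\sigma_v$ is smooth of relative dimension $7$ there, so the part of $Z_v$ over $B'$ has dimension at most $8+7=15$. Exclude these loci for all $v\ne0$ and all $j_0\in S$. By Lemma 3 no two distinct sections meet on a fiber of these kinds.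

**Step 6: part (b).** We bound the locus where two independent conditions hold. If $v,w$ are independent, Lemma 2 gives a smooth map to $J\times_BJ$ of relative dimension $8-2=6$, so $Z_v\cap Z_w$ has dimension at most $9+6=15$. Exclude these countably many loci. By Lemma 3, the sections $s_0,\dots,s_k$ have a common point over $t$ exactly when $\sigma_{v_i}(t)=0$ for all $i$. If the rank is at least $2$, two of the $v_i$ are independent, so this never happens. If $\langle v_1,\dots,v_k\rangle=\mathbb Zv$, then since $v\mapsto\sigma_v$ is additive the condition is $\sigma_v(t)=0$. Its solutions are the points of $(s_0+v)\cap s_0$, where $v\ne0$, and by Theorem 1 and (2) there are exactly $h(v)/2-1$ of them.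

**Step 7: part (c).** We count torsion by Möbius inversion. The smooth part of each fiber is a group with origin $O(t)$, and the Abel isomorphism carries $P(t)$ to $\sigma_v(t)$. For $e\ge1$, $eP(t)=O(t)$ if and only if $\sigma_{ev}(t)=0$. By Theorem 1 and $h(ev)=e^2h(v)$ the number of such $t$ is $e^2h(v)/2-1$. This is the sum over $d\mid e$ of the number of $t$ where the exact order is $d$, so the latter is
$$\sum_{e\mid d}\mu(d/e)\Big(\frac{e^2h(v)}2-1\Big).$$
Now $\sum_{e\mid d}\mu(d/e)e^2=d^2\prod_{\ell\mid d}(1-\ell^{-2})$, and $\sum_{e\mid d}\mu(d/e)$ is $1$ for $d=1$ and $0$ otherwise. This is the stated value. $\blacksquare$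

For example, if $h(v)=2$ then $P$ never meets $O$, and it has order $2$ over exactly $3$ points.

## 8. The tangency locus of one class is a discriminant

Here we prove the last statement of Theorem 2. For $v\ne0$ put
$$T_v=\{p\in U:(Z_v)_p\text{ is not reduced}\}.$$
By (4) and Lemma 1, $T_v$ is the set of $p$ for which $s_0+v$ and $s_0$ are not transverse, for one and hence for every section $s_0$ of $R_p$.

**Step 8: $Z_v\to U$ is finite and flat.** The purpose is to have a discriminant. By Lemmas 1 and 3, for every $p\in U$ the fiber $(Z_v)_p\cong(s_0+v)\cap s_0$ is finite of length $h(v)/2-1$. Since $J$ is separated, $0_J$ is closed, so $Z_v$ is closed in $\mathcal X$, and $\mathcal X\to U$ is proper. So $Z_v\to U$ is proper and quasi-finite, hence finite. $Z_v$ is smooth, so Cohen–Macaulay, of pure dimension $16=\dim U$, and $U$ is regular. A finite morphism of this kind is flat.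

**Step 9: conclusion.** A finite flat morphism has a discriminant, the determinant of its trace form, locally a function on $U$. It vanishes at $p$ exactly when the fiber over $p$ is not étale, which over $\mathbb C$ means not reduced. So $T_v$ is locally the zero set of one function. It is not all of $U$, since it misses $U_v$ by Step 4. So $T_v$ is empty or of pure codimension $1$. $\blacksquare$

For $h(v)=2$ or $4$ the fibers have length $0$ or $1$, so $T_v=\emptyset$. For $v=[D_0-E_1]$ the quartic with a hyperflex in Section 1 gives a point of $T_v$, so $T_v$ is a hypersurface.

## 9. Touching a flat leaf: tangencies are dense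

We prove Theorem 3. Fix $v\ne0$, write $\sigma=\sigma_v$. It suffices to show that $\bigcup_{n\ge1}T_{nv}$ is dense in $U$ for the classical topology. Indeed $U\to\mathrm{Gr}^\circ$ is continuous and surjective, so then the pencils $\Lambda_p$ with $p\in\bigcup T_{nv}$ are dense in $\mathrm{Gr}^\circ$, hence in $\mathrm{Gr}$, and every nonempty open set contains one of them.

The plan: over smooth fibers, $\sigma$ has real coordinates with respect to the period lattice. Where these are rational, some multiple $n\sigma$ vanishes. If $\sigma$ touches a leaf on which the coordinates are constant and rational, then a multiple is tangent to zero. A winding number count shows that $\sigma$ must touch some leaf with real coordinates; a small move of $p$ then makes the coordinates rational.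

Let $\mathcal L=\operatorname{Lie}(J)=R^1f_*\mathcal O_{\mathcal C}$, a line bundle on $B$, and let $\exp:\mathcal L\to J$ be the fiberwise exponential. It is a local biholomorphism, surjective on fibers, with kernel $\Gamma$ étale over $B$. Over a smooth $C$ the fiber of $\Gamma$ is a rank-$2$ lattice; over a nodal $C$ it is isomorphic to $\mathbb Z$. Since $J$ is Hausdorff, $\Gamma$ is closed in $\mathcal L$.

### 9.1. Real coordinates and the function $\eta$

**Definition.** Near a point $x=(p,C)\in\mathcal X$ with $C$ smooth, take a small polydisc $N=W\times\Delta$ in $\mathcal X$ with coordinates $(p,t)$, where $t$ is a fiber coordinate of $\mathcal X\to U$. Trivialize $\mathcal L$ and $\Gamma$ over an open subset of $B$ containing the image of $N$. This gives a basis $\omega=(\omega_1,\omega_2)$ of $\Gamma$ consisting of holomorphic functions pulled back from $B$, and a holomorphic lift $z:N\to\mathbb C$ of $\sigma$. Let $\beta:N\to\mathbb R^2$ be the real-analytic map with $z=\beta\cdot\omega$; it exists because $\omega_1,\omega_2$ are independent over $\mathbb R$. Put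
$$g_b=z-b\cdot\omega\quad(b\in\mathbb R^2),\qquad \eta=\partial_tz-\beta\cdot\partial_t\omega .$$

Example in one variable: let $\omega=(1,t)$ with $t=x+iy$ in the upper half-plane. For $z=\frac12+\frac t3$, $\beta=(\frac12,\frac13)$ is constant and $\eta=0$: this is a leaf. For $z=t^2$, the identity $t^2=-|t|^2+2x\,t$ gives $\beta=(-|t|^2,2x)$ and $\eta=2t-2x=2iy\neq0$. For $z=(t-i)^2$, at $t=i$ we have $\beta=0$ and $\eta=0$: the leaf $\beta=0$ is touched there.

**Step 10: three properties of $g_b$.** These connect $\eta$ with $T_{nv}$. First, if $b=\beta(x)$ then
$$g_b(x)=0,\qquad\partial_tg_b(x)=\eta(x).\tag{5}$$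
Second, let $b=a/n$ with $a\in\mathbb Z^2$, $n\ge1$. Then $\sigma_{nv}=n\sigma=\exp(nz)=\exp(nz-a\cdot\omega)=\exp(ng_b)$. As $\exp$ is a local biholomorphism near the zero section, $Z_{nv}$ is defined by $ng_b=0$ near points of $\{g_b=0\}$. So
$$g_{a/n}(p,\cdot)\text{ has a multiple zero}\ \Longrightarrow\ p\in T_{nv}.\tag{6}$$
Third, **$\{g_b=0\}$ is a smooth hypersurface in $N$ for every $b\in\mathbb R^2$**. Indeed $N$ is open in $V$ by Step 1, so it contains the directions along the fibers of $V\to B$. Along these $d\omega_i=0$, because the $\omega_i$ come from $B$, while $dz\ne0$ by Lemma 2. So $dg_b\ne0$ everywhere.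

### 9.2. From a real leaf to a rational one

**Lemma 4.** Let $x_1=(p_1,t_1)$ be a point of $\mathcal X$ on a smooth fiber, with $\eta(x_1)=0$, put $b_1=\beta(x_1)$, and assume $g_{b_1}(p_1,\cdot)\not\equiv0$ near $t_1$. Then $p_1\in\overline{\bigcup_nT_{nv}}$.

*Proof.* By (5), $g_{b_1}(p_1,\cdot)$ has at $t_1$ a zero of some finite order $m\ge2$. Choose a small polydisc $W_1\times\Delta_1\subset N$ around $x_1$ such that $t_1$ is the only zero of $g_{b_1}(p_1,\cdot)$ in $\overline{\Delta_1}$. Shrinking $W_1$, choose $\varepsilon>0$ such that for $p\in W_1$ and $|b-b_1|<\varepsilon$ the function $g_b(p,\cdot)$ has no zero on $\partial\Delta_1$ and exactly $m$ zeros in $\Delta_1$ with multiplicity. The power sums of these zeros are $\frac1{2\pi i}\oint_{\partial\Delta_1}t^k\,\partial_tg_b/g_b\,dt$, so the discriminant $\delta_b(p)$ of the monic polynomial with these $m$ roots is holomorphic in $p$ and jointly continuous in $(p,b)$. And $\delta_{b_1}(p_1)=0$.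

We claim $\delta_{b_1}\not\equiv0$. The set $Y=\{g_{b_1}=0\}\cap(W_1\times\Delta_1)$ is a complex manifold of dimension $16=\dim W_1$ by Step 10. By Sard there is a regular value $p\in W_1$ of $Y\to W_1$. At each point of $Y$ over $p$ the differential $TY\to TW_1$ is surjective, hence an isomorphism, so its kernel does not contain $\partial_t$; that is, $\partial_t\notin TY=\ker dg_{b_1}$, and $\partial_tg_{b_1}\ne0$. So all $m$ roots over $p$ are simple and $\delta_{b_1}(p)\ne0$.

Join $p_1$ to such a $p$ by a complex line. On it $\delta_{b_1}$ is not identically zero and vanishes at $p_1$. As $b\to b_1$, $\delta_b\to\delta_{b_1}$ uniformly on compact sets, so by Hurwitz $\delta_b$ has zeros on this line arbitrarily close to $p_1$ once $b$ is close enough to $b_1$. Take $b\in\mathbb Q^2$. At a zero $p$ of $\delta_b$ the function $g_b(p,\cdot)$ has a multiple zero, and $p\in T_{nv}$ by (6). $\square$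

### 9.3. A dense open set of pencils

**Step 11: construction of $U^\sharp$.** We need control of $\sigma$ at the nodal fibers. Let $B_{nod}=\mathrm{Disc}\cap B$, smooth of dimension $8$, and let $\mathcal N\subset\mathcal X$ be the locus of nodal $C$. It is open in $V\times_BB_{nod}$. It is finite étale of degree $12$ over $U$, since each $\Lambda_p$ meets $\mathrm{Disc}$ in $12$ reduced points. Locally analytically on $B_{nod}$, a local generator of $\Gamma$, normalized to $2\pi i$, gives $J\cong\mathbb C^*\times B_{nod}$. So $\sigma$ gives local holomorphic functions $\varphi:\mathcal N\to\mathbb C^*$, well defined up to inversion. By Lemma 2 over $B_{nod}$, $\varphi$ is a submersion, hence open. So $\{|\varphi|=1\}$, which does not depend on the choice, is closed and nowhere dense in $\mathcal N$. Its image under the finite étale map to $U$ is closed and nowhere dense. Let $U^\sharp$ be the complement of this image: the open dense set of $p$ with $|\varphi|\ne1$ at all $12$ nodal fibers.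

By Lemma 4 and the density of $U^\sharp$, Theorem 3 follows from the next lemma.

**Lemma 5.** For $p\in U^\sharp$ there is $x_1=(p,t_1)$, on a smooth fiber, satisfying the hypotheses of Lemma 4.

The proof takes four steps. Fix $p\in U^\sharp$, let $\Lambda_p=\mathbb P^1$ and let $\Delta_p\subset\mathbb P^1$ be the set of the $12$ nodal values.

**Step 12: $\eta$ is a section of a line bundle of degree $-3$.** This makes zeros countable. Let $e$ be the local frame of $\mathcal L$ used in defining $z$ and $\omega$. We check that $\eta\,dt\otimes e$ does not depend on the choices.

* Change of frame, $(z,\omega)\mapsto(\lambda z,\lambda\omega)$ and $e\mapsto\lambda^{-1}e$: $\beta$ is unchanged and $\eta\mapsto\lambda\eta+\partial_t\lambda\,(z-\beta\cdot\omega)=\lambda\eta$.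
* Change of lift, $z\mapsto z+k\cdot\omega$ with $k\in\mathbb Z^2$: $\beta\mapsto\beta+k$ and $\eta$ is unchanged.
* Change of basis of $\Gamma$ by a constant integral matrix: $\beta\cdot\omega$ and $\beta\cdot\partial_t\omega$ are unchanged.
* Change of $t$: $\eta\,dt$ is unchanged by the chain rule.

So we get a continuous section $\Theta$ of $\Omega^1_{\mathbb P^1}\otimes\mathcal L$ over $\mathbb P^1\setminus\Delta_p$. On $\mathbb P^1$ we have $\mathcal L=R^1\pi_*\mathcal O_{R_p}$, and
$$1=\chi(\mathcal O_{R_p})=\chi(\mathcal O_{\mathbb P^1})-\chi(\mathcal L)=1-(\deg\mathcal L+1).$$
So $\deg\mathcal L=-1$ and $\deg(\Omega^1\otimes\mathcal L)=-3$.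

**Step 13: near each $q\in\Delta_p$, $\Theta$ has no zero and winding number $-1$.** Let $t$ be a local coordinate on $\mathbb P^1$ with $t(q)=0$. A generator of $\Gamma_q\cong\mathbb Z$ extends to a nowhere vanishing section $\omega_1$ of $\Gamma\subset\mathcal L$ near $q$; choose the frame of $\mathcal L$ in which $\omega_1=2\pi i$.

We first find a second period. By Picard–Lefschetz ($R_p$ is smooth and the fiber is irreducible with one node), the monodromy on $\Gamma$ over the punctured disc is $\gamma\mapsto\gamma\pm\langle\gamma,\omega_1'\rangle\omega_1'$, with $\omega_1'$ a primitive generator of the invariants. Since $\omega_1$ is invariant, $\omega_1=k\omega_1'$ for an integer $k$. The section $\omega_1'=\omega_1/k$ extends over $q$ and, as $\Gamma$ is closed in $\mathcal L$, its value lies in $\Gamma_q$. But $\omega_1(q)$ generates $\Gamma_q$, so $k=\pm1$. Hence $\omega_1$ is primitive, there is a second generator $\omega_2$, and after a sign change monodromy sends $\omega_2$ to $\omega_2+2\pi i$. So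
$$\omega_2=\log t+c(t)$$
with $c$ single-valued and holomorphic on the punctured disc. We show that $c$ extends. Since $\omega_2$ and $2\pi i$ are independent over $\mathbb R$, $\operatorname{Re}\omega_2\ne0$. So the single-valued function $e^{\omega_2}=te^c$ has modulus always $<1$ or always $>1$; it or its inverse is bounded, so it is meromorphic at $0$. Its winding number around $0$ is $1$, because $c$ is single-valued. So it is $t$ times a unit, $e^c$ is a unit at $0$, and $c$, a single-valued logarithm of it, is bounded and extends holomorphically to $t=0$.

Now lift $\sigma$ to a holomorphic function $z$ near $t=0$. Then $e^{z(0)}=\varphi^{\pm1}$, so $\operatorname{Re}z(0)\ne0$ because $p\in U^\sharp$. Write $z=2\pi i\beta_1+\beta_2(\log t+c)$. Taking real parts,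
$$\beta_2=\frac{\operatorname{Re}z}{\log|t|+\operatorname{Re}c},\qquad\eta=z'-\beta_2\Big(\frac1t+c'\Big).$$
As $t\to0$, $\beta_2\log|t|\to\operatorname{Re}z(0)$, so
$$t\log|t|\cdot\eta=t\log|t|\,z'-\beta_2\log|t|\,(1+tc')\ \longrightarrow\ -\operatorname{Re}z(0)\ne0 .$$
So near $q$ the section $\Theta$ has no zeros. Since $\log|t|$ is real of constant sign, $\eta$ winds like $1/t$: the winding number is $-1$.

**Step 14: $\Theta$ has a zero.** We compare with the degree. If $\Theta$ had no zero on $\mathbb P^1\setminus\Delta_p$, it would trivialize the bundle outside small discs around the points of $\Delta_p$, and the degree would be the sum of the winding numbers at these points. This would give $-3=-12$. So there is $t_1\notin\Delta_p$ with $\Theta(t_1)=0$; put $x_1=(p,t_1)$ and $b_1=\beta(x_1)$.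

**Step 15: $g_{b_1}(p,\cdot)\not\equiv0$ near $t_1$.** This excludes that $\sigma$ lies inside a leaf. Suppose $z=b_1\cdot\omega$ identically near $t_1$. Continue this identity along a path in $\mathbb P^1\setminus\Delta_p$ to a sector at some $q\in\Delta_p$. There $z$ continues to some lift of $\sigma$ and $\omega$ to some basis of $\Gamma$. Lifts differ by integral combinations of the periods, and bases by integral matrices. So the lift $z$ of Step 13, holomorphic at $q$, satisfies
$$z=2\pi i\,\tilde b_1+\tilde b_2(\log t+c)$$
in the sector, with real constants $\tilde b_1,\tilde b_2$. Let $t\to0$ in the sector: $z$ and $c$ stay bounded, so $\tilde b_2=0$. Then $\operatorname{Re}z\equiv0$, so $\operatorname{Re}z(0)=0$, a contradiction with $p\in U^\sharp$. This proves Lemma 5. $\square$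

By Lemmas 4 and 5, $U^\sharp\subset\overline{\bigcup_{n\ge1}T_{nv}}$, and $U^\sharp$ is dense in $U$. This proves Theorem 3. $\blacksquare$

**Remark.** Lemma 5 also shows why Theorem 1 was proved by moving the pencil. On every $R_p$ with $p\in U^\sharp$, the section $\sigma_v$ touches a leaf with some real coordinates $b_1$; if $b_1$ happens to be rational, $b_1=a/n$, then by (5) and (6) $s_0+nv$ and $s_0$ are tangent. No single nonempty open set of pencils avoids this for all $n$. Theorem 1 avoids it by removing the hypersurfaces $T_{nv}$ one at a time, countably often.
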